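\title{A parabolic unimodular random map in which random walk leaves an infinite region unvisited}

\begin{abstract}
Angel, Hutchcroft, Nachmias and Ray asked whether, in a parabolic unimodular random rooted map with finite expected degree, every component of the complement of the trace of simple random walk is almost surely finite. We show that the answer is no. The counterexample consists of two one-ended ternary trees glued along their leaves. One tree has many parallel edges and carries the walk to infinity; the other has single edges, and the walk visits only finitely many vertices of its spine. The example can be taken to be a simple map and a local limit of finite planar maps, with root degree tail at most $C\exp(-ct/(1+\log t)^{1+\varepsilon})$.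
\end{abstract}

\section{Introduction}

\subsection{Maps, mass transport and curvature}

A \emph{map} is a connected, locally finite graph, with loops and multiple edges allowed, properly embedded in an oriented surface and considered up to orientation-preserving homeomorphism. In a proper embedding, edges meet only at their endpoints and every compact subset of the surface meets finitely many vertices and edges. The map is \emph{simply connected} if the surface is. The \emph{faces} are the connected components of the complement of the embedded graph, and the degree $\deg f$ of a face $f$ is the number of edges in its boundary walk, counted with multiplicity; it may be infinite. The edges at a vertex $v$ cut a small disc around $v$ into $\deg v$ sectors, the \emph{corners} at $v$, and each corner lies in one face. We write $\sum_{f\perp v}$ for a sum over the corners at $v$, so that a face is counted once for each corner that it has at $v$.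

A \emph{rooted map} is a map with a distinguished vertex. Its ball of radius $r$ is the subgraph induced by the vertices within graph distance $r$ of the root, together with the cyclic order of the edges around each vertex. Two rooted maps are close if their balls of a large radius are isomorphic; this is the local topology, and measurability refers to it. A random rooted map $(M,\rho)$ is the \emph{local} (Benjamini--Schramm) \emph{limit} of finite maps $G_n$ with uniform root $\rho_n$ if for every $r$ the law of the ball of radius $r$ in $(G_n,\rho_n)$ converges to the law of the ball of radius $r$ in $(M,\rho)$.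

A random rooted map $(M,\rho)$ is \emph{unimodular} if it satisfies the mass-transport principle: for every nonnegative measurable function $F$ on isomorphism classes of doubly rooted maps,
\begin{equation}\label{eq:mtp}
\mathbb E\Big[\sum_{v} F(M,\rho,v)\Big]=\mathbb E\Big[\sum_{v} F(M,v,\rho)\Big],
\end{equation}
where both sums run over the vertices of $M$. A finite map with a uniform root is unimodular, because both sides equal $|V(M)|^{-1}\sum_{x,y}F(M,x,y)$. The principle thus expresses that $\rho$ is a typical vertex even when $M$ is infinite.

The \emph{curvature} of a vertex $v$ is
\begin{equation}\label{eq:curv}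
\kappa(v)=2\pi-\sum_{f\perp v}\frac{\deg f-2}{\deg f}\,\pi
=2\pi-\pi\deg v+2\pi\sum_{f\perp v}\frac1{\deg f},
\end{equation}
where a face of infinite degree contributes $\pi$ to the first sum and $0$ to the second. The interior angle of a regular $d$-gon is $(d-2)\pi/d$, so $\kappa(v)$ is the angle missing at $v$ when all faces are drawn as regular polygons. It vanishes on the square lattice, and it equals $2\pi-3\pi=-\pi$ on the $3$-regular tree drawn in the plane. For a finite map on the sphere with $V$ vertices, $E$ edges and $F$ faces, each face $f$ has $\deg f$ corners, so the second form of \eqref{eq:curv} and Euler's formula give $\sum_v\kappa(v)=2\pi(V-E+F)=4\pi$: the average curvature of a large finite planar map is close to zero.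

An infinite, simply connected, unimodular random rooted map $(M,\rho)$ with $\mathbb E[\deg\rho]<\infty$ is called \emph{parabolic} if $\mathbb E[\kappa(\rho)]=0$ and \emph{hyperbolic} if $\mathbb E[\kappa(\rho)]<0$.

\subsection{The question}

Simple random walk $\langle X_n\rangle_{n\ge0}$ steps along a uniformly chosen edge at its current vertex, so parallel edges count with multiplicity. Its \emph{trace} is the vertex set $\{X_n:n\ge0\}$, and the \emph{complement of the trace} is the subgraph induced by the vertices that the walk never visits. The following is posed as an open question by Angel, Hutchcroft, Nachmias and Ray \cite{AHNR}.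

\begin{quote}
Let $(M,\rho)$ be a parabolic unimodular random rooted map with $\mathbb E[\deg\rho]<\infty$, and let $\langle X_n\rangle_{n\ge0}$ be simple random walk on $M$ started at $\rho$. Is every component of the complement of the trace finite almost surely?
\end{quote}

If the walk is recurrent, as on the square lattice, it visits every vertex and the complement is empty. On the $3$-regular tree the walk has positive probability never to return to its starting point, and then two of the three branches there are never entered. The question is on which side the transient parabolic maps fall.

There is a reason to expect only finite components. By Euler's formula the total curvature inside a finite disc is a boundary term, so the average curvature vanishes when the map is exhausted by discs whose boundaries are negligible compared with their volumes. The walk has to cross each of these small boundaries, and so does any infinite path that the walk avoids; one would guess that the walk cannot miss the path at every crossing. The extreme case supports the guess. Take the ternary \emph{canopy tree}: every vertex has a height $k\ge 0$ and one parent, of height $k+1$; a vertex of height $k\ge1$ has three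 children; and the tree is the union of the finite subtrees below $u_0,u_1,u_2,\dots$, where $u_0$ is a leaf and $u_{n+1}$ is the parent of $u_n$. Replace each edge between heights $k$ and $k+1$ by $c_k$ parallel edges. Whatever the $c_k$ are, $u_n$ separates the finite subtree below it from infinity, so the walk visits $u_n$ for all large $n$ and every component of the complement of the trace is finite.

\subsection{Results}

The guess already fails when the boundaries are crossed at two vertices instead of one.

\begin{theorem}\label{thm:main}
There is an infinite, simply connected, unimodular random rooted map $(M,\rho)$ with $\mathbb E[\deg\rho]=\tfrac92$, all faces finite and $\mathbb E[\kappa(\rho)]=0$, such that almost surely the complement of the trace of simple random walk from $\rho$ has an infinite component.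
\end{theorem}

The map of Theorem~\ref{thm:main} has multiple edges and a heavy-tailed root degree. Neither feature is essential.

\begin{theorem}\label{thm:strong}
Let $\psi:[1,\infty)\to[1,\infty)$ be nondecreasing with $\sum_{j\ge1}\frac1{j\psi(j)}<\infty$, for instance $\psi(t)=(1+\log t)^{1+\varepsilon}$ with $\varepsilon>0$. There are an infinite, simply connected, unimodular random rooted map $(M,\rho)$ with $\mathbb E[\deg\rho]<\infty$, all faces finite and $\mathbb E[\kappa(\rho)]=0$, and constants $c,C\in(0,\infty)$, such that:
\begin{enumerate}
\item[(i)] the underlying graph of $M$ is simple (no loops, no multiple edges), and $(M,\rho)$ is a local limit of finite planar simple maps with uniform root;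
\item[(ii)] $\mathbb P(\deg\rho\ge t)\le C\exp(-c\,t/\psi(t))$ for all $t\ge1$; in particular $\mathbb E[\deg(\rho)^p]<\infty$ for all $p$, and one can have $\mathbb E[\exp(\deg(\rho)^\alpha)]<\infty$ for all $\alpha<1$;
\item[(iii)] almost surely, for simple random walk started from any vertex of $M$, the complement of the trace has exactly one infinite component.
\end{enumerate}
\end{theorem}

Gurel-Gurevich and Nachmias \cite[Theorem~1.1]{GGN} show that a distributional limit of finite planar graphs whose root degree has an exponential tail is almost surely recurrent. Among local limits of finite simple planar maps, the answer to the question is therefore yes if $\mathbb P(\deg\rho\ge t)\le Ce^{-ct}$, and by Theorem~\ref{thm:strong} it is in general no as soon as the tail is only required to be $\exp(-ct/(\log t)^{1+\varepsilon})$. We do not treat tails between these two conditions.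

The counterexample adds to the canopy tree a second route to infinity: a second canopy tree, drawn upside down below the first and glued to it along the leaves. The upper tree has strong edges (many in parallel), which make the walk transient. The lower tree has weak edges, and the walk visits only finitely many vertices of its spine. Trees are used, rather than two rays, because a typical vertex has height $k$ with probability of order $3^{-k}$, and this pays for degrees that grow with the height.

\section{Finite blocks}\label{sec:blocks}

\subsection{Definition and geometry}

The parameters are two nondecreasing sequences of integers $c_k\ge1$ and $\ell_k\ge1$ ($k\ge0$) and a number $s\in\{1,2\}$. The number $c_k$ is the multiplicity of the upper connections at height $k$, and $\ell_k$ is the length of the lower ones; $s=2$ subdivides parallel edges in order to make the graph simple. We assume throughout that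
\begin{gather}
\sum_{k\ge0}3^{-k}(c_k+\ell_k)<\infty,\tag{H1}\label{H1}\\
\sum_{k\ge0}\frac1{c_k}<\infty.\tag{H2}\label{H2}
\end{gather}
Condition \eqref{H1} is used for the root, its degree and its curvature (Sections \ref{sec:infinite} and \ref{sec:curv}); condition \eqref{H2} is used only for the walk (Section~\ref{sec:walk}). For Theorem~\ref{thm:main} we will take $c_k=2^k$ and $\ell_k=s=1$.

We define plane maps $B_n$, each with a \emph{top} and a \emph{bottom} vertex. The map $B_0$ is a single vertex, which is both top and bottom. To form $B_{n+1}$, place three copies of $B_n$ side by side, numbered $0,1,2$ from left to right, and add a new top vertex above them and a new bottom vertex below them. Join the new top to the top of each copy by a \emph{bundle} of $c_n$ parallel paths of length $s$, and join the new bottom to the bottom of each copy by one path of length $\ell_n$. No edges cross, and the paths of a bundle are consecutive around their endpoints; see Figure~\ref{fig:block}.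

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.9,v/.style={circle,fill,inner sep=1.4pt}]
\node[v,label=right:{\ top}] (U) at (4,2.3) {};
\node[v,label=right:{\ bottom}] (L) at (4,-2.3) {};
\foreach \j in {0,1,2}{
  \node[v] (u\j) at ({3*\j+1},1) {};
  \node[v] (l\j) at ({3*\j+1},-1) {};
  \draw (U) to[bend left=10] (u\j);
  \draw (U) to[bend right=10] (u\j);
  \draw (L) -- (l\j);
  \foreach \i in {0,1,2}{
    \node[v] (x\j\i) at ({3*\j+\i},0) {};
    \draw (u\j) -- (x\j\i) -- (l\j);
  }
}
\foreach \a in {3.55,3.85,4.15,4.45}{\draw[dashed] (U) -- (\a,3.1);}
\draw[dashed] (L) -- (4,-3.1);
\end{tikzpicture}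
\caption{The block $B_2$ for $c_k=2^k$, $\ell_k=s=1$: two ternary trees of height $2$ glued along their nine leaves, with $2^k$ parallel edges between heights $k$ and $k+1$ in the upper tree and single edges in the lower tree. The dashed edges (four at the top, one at the bottom) attach the block to the next larger block.}
\label{fig:block}
\end{figure}

For $k\le n$ the map $B_n$ contains $3^{n-k}$ copies of $B_k$, which we call its \emph{$k$-blocks}. A $k$-block has an \emph{address} $(a_{k+1},\dots,a_n)\in\{0,1,2\}^{n-k}$, where $a_j$ is the number of the $(j-1)$-block containing it inside the $j$-block containing it. The $0$-blocks are the \emph{leaves}. The top and the bottom of a $k$-block are the \emph{upper} and \emph{lower vertices of height $k$}. The \emph{core} of a $k$-block is the set of its vertices that lie in none of its three $(k-1)$-blocks; the core of a leaf is the leaf. The cores partition the vertices of $B_n$, and the core of a $k$-block has $w_k$ elements, where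
\[
w_0=1,\qquad w_k=2+3(\ell_{k-1}-1)+3c_{k-1}(s-1)\quad(k\ge1).
\]

\begin{lemma}\label{lem:geom}
Let $\lambda_n=\sum_{k<n}(s+\ell_k)$ and $n\ge1$. The outer face of $B_n$ is bounded by a simple cycle of length $2\lambda_n$ through the top and the bottom, and this cycle does not meet the $(n-1)$-block numbered $1$. Every bounded face of $B_n$ is bounded by a simple cycle of length at least $2$. If $s=2$, then $B_n$ is a simple graph.
\end{lemma}

\begin{proof}
Define the left side of $B_n$ recursively: for $B_0$ it is the vertex itself, and for $B_{n+1}$ it follows the leftmost path of the bundle from the top to the top of copy $0$, then the left side of copy $0$, then the path to the bottom. The right side is defined in the same way with the rightmost path and copy $2$. Each side is a path of length $\lambda_n$ from top to bottom, and for $n\ge1$ the two sides share only their endpoints, because copies $0$ and $2$ are disjoint. By induction the two sides bound the outer face, and they avoid copy $1$. The bounded faces of $B_{n+1}$ are those of the three copies; the faces between consecutive paths of a bundle, bounded by cycles of length $2s$; and the two faces between neighboring copies, bounded by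 a cycle of length $2\lambda_{n+1}$ that runs down the right side of one copy and up the left side of the next. Finally let $s=2$. Every edge added in passing from $B_n$ to $B_{n+1}$ has two distinct endpoints. An edge of a bundle joins the midpoint of its path to one end of the path, and each path has its own midpoint; the three lower paths share only the new bottom. So no two edges have the same pair of endpoints.
\end{proof}

Thus for $n\ge1$ the block $B_n$ together with its bounded faces is a closed disc, and the disc of the middle $(n-1)$-block lies in its interior. (The disc of $B_0$ is a point.)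

\subsection{The race between top and bottom}\label{sec:race}

The mechanism is visible in a single block. Take $c_k=2^k$ and $\ell_k=s=1$, start simple random walk at a leaf of $B_n$, and stop it when it reaches the top or the bottom. Give upper vertices of height $k$ the signed height $k$ and lower vertices the signed height $-k$. For $1\le k<n$, an upper vertex of height $k$ has $3\cdot2^{k-1}$ edges toward the leaves and $2^k$ edges away from them, a lower vertex has three edges toward the leaves and one away, and a leaf has one edge up and one down. The signed height is therefore a Markov chain, which moves away from $0$ with probability $\frac25$ on the upper side and $\frac14$ on the lower side.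

For $n=1$ the bottom wins with probability $\frac12$. For $n=2$, let $h(j)$ be the probability that the bottom wins from signed height $j$. Then $h(1)=\frac35h(0)$, $h(-1)=\frac14+\frac34h(0)$ and $2h(0)=h(1)+h(-1)$, so $\frac{13}{20}h(0)=\frac14$ and $h(0)=\frac5{13}$.

For general $n$, recall the gambler's ruin formula: a walk on $\{0,\dots,n\}$ that steps up with probability $p$ and down with probability $q=1-p$, started at $1$, reaches $n$ before $0$ with probability $(\gamma-1)/(\gamma^n-1)$ if $\gamma=q/p\ne1$, and $1/n$ if $p=q$. An excursion from height $0$ ends at the top with probability $a_n/2$ and at the bottom with probability $b_n/2$, where $a_n=\frac12/((\frac32)^n-1)$ and $b_n=2/(3^n-1)$. Hence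
\[
\mathbb P(\text{bottom wins})=\frac{b_n}{a_n+b_n}\le\frac{b_n}{a_n}=4\cdot2^{-n}\,\frac{3^n-2^n}{3^n-1}\le4\cdot2^{-n}.
\]
Both trees push the walk back toward the leaves, but the upper tree pushes less, and the walk leaves a large block through the top with overwhelming probability. The bounds are summable in $n$. What this computation does not control is the future: in an infinite map the walk may come back into the block through the top and try again, or reach the bottom from outside. Section~\ref{sec:walk} accounts for all these attempts at once by means of the Green function.

\section{The infinite map and its root}\label{sec:infinite}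

We want the map seen from a uniform vertex of $B_n$ as $n\to\infty$. Such a vertex lies in the core of a $k$-block with probability proportional to $3^{n-k}w_k$, and given $k$ the address of that block is uniform. This dictates the definitions below.

\subsection{The map}

For $\omega=(\omega_1,\omega_2,\dots)\in\{0,1,2\}^{\mathbb N}$ let $D_0\subset D_1\subset\cdots$ be copies of $B_0,B_1,\dots$ such that $D_n$ is the $n$-block numbered $\omega_{n+1}$ in $D_{n+1}$, and let $M_\omega=\bigcup_nD_n$. Write $u_n$ and $l_n$ for the top and the bottom of $D_n$, $\Delta_n$ for its disc, $W_n$ for its core, $L_n$ for the set of its $3^n$ leaves, and $x_0=u_0=l_0$ for the vertex of $D_0$. The graph $M_\omega$ is connected, infinite and locally finite. The following fact is used throughout.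
\begin{equation}\label{eq:cut}
\begin{minipage}{0.85\textwidth}
The edges between $V(D_n)$ and its complement are the first edges of the $c_n$ paths from $u_n$ to $u_{n+1}$ and the first edge of the path from $l_n$ to $l_{n+1}$.
\end{minipage}
\end{equation}
The \emph{lower spine} is the ray formed by the paths from $l_n$ to $l_{n+1}$, $n\ge0$.

\begin{lemma}\label{lem:map}
If $\omega_j=1$ for infinitely many $j$, then $M_\omega$ is an infinite, simply connected map, and every face has finite degree at least $2$. If $s=2$, its graph is simple.
\end{lemma}

\begin{proof}
Let $S=\bigcup_n\Delta_n$. Given $n$, choose $j>n$ with $\omega_j=1$; then $\Delta_n\subset\Delta_{j-1}\subset\operatorname{int}\Delta_j$ by Lemma~\ref{lem:geom}. So $S=\bigcup_{n\ge1}\operatorname{int}\Delta_n$ is an increasing union of compatibly oriented open discs, hence an oriented surface, and every compact subset of $S$ lies in some $\operatorname{int}\Delta_n$. Applied to loops, this shows that $S$ is simply connected (it is homeomorphic to the plane). Since $M_\omega\cap\Delta_n=D_n$ is finite, it also shows that the embedding is proper. A point of $S$ off the graph lies in a bounded face of some $D_n$, and no later step adds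 edges inside $\Delta_n$, so the faces of $M_\omega$ are exactly the bounded faces of the $D_n$. The remaining claims follow from Lemma~\ref{lem:geom}.
\end{proof}

\subsection{The root}

Since $w_k\le 2+3\ell_{k-1}+3c_{k-1}$, condition \eqref{H1} gives $Z=\sum_{k\ge0}3^{-k}w_k<\infty$, and $Z\ge w_0=1$. Let $\omega_1,\omega_2,\dots$ be independent and uniform on $\{0,1,2\}$, so that Lemma~\ref{lem:map} applies almost surely. Independently of $\omega$ choose $K$ with $\mathbb P(K=k)=3^{-k}w_k/Z$, and then choose $\rho$ uniformly in $W_K$. Let $(M,\rho)=(M_\omega,\rho)$.

The root was chosen only among the cores of the distinguished blocks $D_k$, but the randomness of the addresses spreads it evenly over each $D_n$. To say this precisely, identify $D_n$ with $B_n$, and call the vertex of $B_n$ that corresponds to a vertex of $D_n$ its \emph{position}. The map $M_\omega$ together with this identification is determined by $(\omega_m)_{m>n}$; we denote it by $M^{(n)}$ and regard $V(B_n)$ as a subset of its vertex set.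

\begin{lemma}\label{lem:unif}
For every $n\ge0$ and every vertex $x$ of $B_n$,
\[
\mathbb P\big(\rho\in V(D_n)\text{ and }\rho\text{ has position }x\ \big|\ (\omega_m)_{m>n}\big)=\frac{3^{-n}}{Z}.
\]
Consequently, for every measurable $\Phi\ge0$, and for every $\Phi$ with $\mathbb E|\Phi(M,\rho)|<\infty$,
\begin{equation}\label{eq:avg}
\mathbb E\big[\Phi(M,\rho);\,\rho\in V(D_n)\big]=\frac{3^{-n}}Z\,\mathbb E\Big[\sum_{v\in V(D_n)}\Phi(M,v)\Big].
\end{equation}
\end{lemma}

\begin{proof}
We have $W_k\subset V(D_n)$ for $k\le n$ and $W_k\cap V(D_n)=\emptyset$ for $k>n$. The vertex $x$ lies in the core of exactly one block of $B_n$, say a $k$-block with address $(a_{k+1},\dots,a_n)$. The address of $D_k$ in $D_n$ is $(\omega_{k+1},\dots,\omega_n)$. So $\rho$ has position $x$ if and only if $K=k$, $(\omega_{k+1},\dots,\omega_n)=(a_{k+1},\dots,a_n)$, and $\rho$ is the one element of $W_k$ that corresponds to $x$. This event is independent of $(\omega_m)_{m>n}$ and has probability $\frac{3^{-k}w_k}Z\cdot3^{-(n-k)}\cdot\frac1{w_k}=\frac{3^{-n}}Z$. On it $(M,\rho)\cong(M^{(n)},x)$, and summing over $x$ gives \eqref{eq:avg}.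
\end{proof}

\begin{proposition}\label{prop:unimod}
The random rooted map $(M,\rho)$ is unimodular, and it is the local limit of the finite planar maps $B_n$ with uniform root.
\end{proposition}

\begin{proof}
Let $F\ge0$ be measurable. By Lemma~\ref{lem:unif},
\[
\mathbb E\Big[\mathbf 1_{\rho\in V(D_n)}\sum_{v\in V(D_n)}F(M,\rho,v)\Big]
=\frac{3^{-n}}Z\,\mathbb E\Big[\sum_{x,y\in V(B_n)}F(M^{(n)},x,y)\Big],
\]
and the same computation with $F(M,v,\rho)$ in place of $F(M,\rho,v)$ gives the same right side, with the names of $x$ and $y$ exchanged. As $n\to\infty$ the sets $V(D_n)$ increase to $V(M)$, and monotone convergence on both sides gives \eqref{eq:mtp}.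

For the local limit, fix $r$. By Lemma~\ref{lem:unif}, conditionally on $\rho\in V(D_n)$ the rooted map $(D_n,\rho)$ is $B_n$ with a uniform root, and $\mathbb P(\rho\in V(D_n))=\mathbb P(K\le n)\to1$. Suppose that $\rho\in V(D_n)$ and that $u_n$ and $l_n$ are at distance more than $r$ from $\rho$ in $M$. By \eqref{eq:cut}, every path of length at most $r$ from $\rho$ stays in $V(D_n)\setminus\{u_n,l_n\}$, and a vertex of this set has the same edges in the same cyclic order in $D_n$ and in $M$. So the balls of radius $r$ about $\rho$ in $D_n$ and in $M$ agree. The ball in $M$ is finite, and the $u_n$ are distinct, as are the $l_n$, so almost surely this situation holds for all large $n$. Hence the probability that $\rho\in V(D_n)$ and the two balls agree tends to $1$.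
\end{proof}

\section{Degree and curvature of the root}\label{sec:curv}

In $M$ every leaf has degree $c_0+1$; for $k\ge1$, an upper vertex of height $k$ has degree $3c_{k-1}+c_k$ and a lower vertex has degree $4$; all other vertices are interior vertices of paths and have degree $2$. Since each element of $W_k$ is the root with probability $3^{-k}/Z$,
\begin{equation}\label{eq:deg}
\mathbb E[\deg\rho]=\frac1Z\Big(c_0+1+\sum_{k\ge1}3^{-k}\big(3c_{k-1}+c_k+4+2(w_k-2)\big)\Big),
\end{equation}
which is finite by \eqref{H1}.

\begin{proposition}\label{prop:parabolic}
$\mathbb E[\kappa(\rho)]=0$.
\end{proposition}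

\begin{proof}
All faces have degree at least $2$, so each corner contributes between $0$ and $\pi$ to the first sum in \eqref{eq:curv}. Thus $|\kappa(v)|\le2\pi+\pi\deg v$ and $\kappa(\rho)$ is integrable. By \eqref{eq:avg} and dominated convergence it suffices to show that $3^{-n}\sum_{v\in V(D_n)}\kappa(v)$ tends to $0$ uniformly in $\omega$, where curvature is computed in $M$. Euler's formula reduces this sum to a boundary term.

Let $n\ge1$, and let $V_n,E_n,F_n$ be the numbers of vertices, edges and bounded faces of $D_n$, so that $V_n-E_n+F_n=1$. By \eqref{eq:cut},
\[
\sum_{v\in V(D_n)}\deg v=2E_n+c_n+1 .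
\]
Next consider the corners of $M$ at vertices of $D_n$. A bounded face $f$ of $D_n$ is a face of $M$ whose $\deg f$ corners are all at vertices of $D_n$, so these faces contribute $F_n$ to $\sum_{v}\sum_{f\perp v}1/\deg f$. The other corners lie outside $\Delta_n$, at vertices of its boundary cycle. This cycle is simple, so each of its vertices has one outer corner in $D_n$. In $M$ this corner is cut into $c_n+1$ corners at $u_n$ and into $2$ corners at $l_n$, and it is left whole at the other $2\lambda_n-2$ vertices. Therefore
\[
\sum_{v\in V(D_n)}\sum_{f\perp v}\frac1{\deg f}=F_n+r_n,\qquad0\le r_n\le2\lambda_n+c_n+1,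
\]
and by the second form of \eqref{eq:curv},
\[
\sum_{v\in V(D_n)}\kappa(v)=\pi\big(2V_n-2E_n-c_n-1+2F_n+2r_n\big)=\pi\,(1-c_n+2r_n).
\]
It remains to see that $3^{-n}c_n\to0$ and $3^{-n}\lambda_n\to0$. The first is a term of the convergent series \eqref{H1}. For the second, $3^{-n}\lambda_n=\sum_{k<n}3^{-(n-k)}\cdot3^{-k}(s+\ell_k)$; each term tends to $0$ as $n\to\infty$ and is dominated by $3^{-k}(s+\ell_k)$, which is summable by \eqref{H1}.
\end{proof}

\section{The walk and the lower spine}\label{sec:walk}

In this section $\omega$ is fixed and arbitrary; only the graph $M_\omega$ matters. Write $\mathbb P_x$ and $\mathbb E_x$ for simple random walk started at $x$. The goal is a summable bound on $\mathbb P_{x_0}(\text{hit }l_n)$.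

\subsection{Green function and flows}

Let $G(x,y)$ be the expected number of visits to $y$ (time $0$ included) of the walk from $x$, and let $g(x,y)=G(x,y)/\deg y\in[0,\infty]$. The walk follows a given sequence of edges through vertices $x=v_0,\dots,v_t=y$ with probability $\prod_{i<t}1/\deg v_i$. After division by $\deg y$ this is unchanged by reversing the sequence, so $g(x,y)=g(y,x)$. The walk is transient if and only if $g(x_0,x_0)<\infty$. In that case all values of $g$ are finite, and the strong Markov property gives $G(x,y)=\mathbb P_x(\text{hit }y)\,G(y,y)$, that is,
\begin{equation}\label{eq:ratio}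
\mathbb P_x(\text{hit }y)=\frac{g(x,y)}{g(y,y)},
\end{equation}
while $G(y,y)=1/p_y$, where $p_y$ is the probability that the walk from $y$ never returns to $y$. Formula \eqref{eq:ratio} counts all attempts of the walk to reach $y$, which is what Section~\ref{sec:race} lacked. We need a lower bound for $g(l_n,l_n)$, which is a local matter, and an upper bound for $g(x_0,l_n)$, which will come from a flow.

Each edge has two orientations; an oriented edge $e$ runs from $e^-$ to $e^+$. A \emph{flow} is a function $\theta$ on oriented edges that changes sign under reversal. Its \emph{divergence} at $y$ is $\operatorname{div}\theta(y)=\sum_{e:\,e^-=y}\theta(e)$. For flows $\theta,\eta$ the product $\theta(e)\eta(e)$ does not depend on the orientation; we write $\langle\theta,\eta\rangle$ for its sum over unoriented edges and call $\mathcal E(\theta)=\langle\theta,\theta\rangle$ the \emph{energy}. For a function $f$ on vertices let $df(e)=f(e^-)-f(e^+)$. If $f$ has finite support, summing over oriented edges gives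
\begin{equation}\label{eq:parts}
\langle\theta,df\rangle=\frac12\sum_{e}\theta(e)\big(f(e^-)-f(e^+)\big)=\sum_e\theta(e)f(e^-)=\sum_yf(y)\operatorname{div}\theta(y).
\end{equation}

\begin{lemma}\label{lem:flow}
Let $\mu$ be a probability measure on $V(D_n)$ and let $\theta$ be a flow on $M_\omega$ with $\operatorname{div}\theta=\mu$. Then $\sum_{x,y}\mu(x)\mu(y)g(x,y)\le\mathcal E(\theta)$.
\end{lemma}

\begin{proof}
Since $g$ is not yet known to be finite, we stop the walk. For $N>n$ define $G_N$ and $g_N$ as $G$ and $g$, counting only visits before the walk first leaves $V(D_N)$; they vanish if either argument is outside $V(D_N)$. They are finite, because the walk leaves the finite set $V(D_N)$ after a time with finite expectation, and $g_N\uparrow g$, because every finite initial segment of the walk lies in some $D_N$. For $y\in V(D_N)$ and $x\in V(D_n)$, conditioning on the first step gives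
\[
G_N(y,x)=\mathbf 1_{y=x}+\frac1{\deg y}\sum_{e:\,e^-=y}G_N(e^+,x).
\]
Multiplying by $\deg y/\deg x$ turns this into $\sum_{e:\,e^-=y}\big(g_N(y,x)-g_N(e^+,x)\big)=\mathbf 1_{y=x}$. So the finitely supported function $\varphi_N(y)=\sum_x\mu(x)g_N(y,x)$ satisfies $\operatorname{div}d\varphi_N=\mu$ on $V(D_N)$. Let $m_N=\sum_y\mu(y)\varphi_N(y)$. Applying \eqref{eq:parts} with $f=\varphi_N$ to the flows $d\varphi_N$ and $\theta$ gives
\begin{equation}\label{eq:energy}
\mathcal E(d\varphi_N)=m_N=\langle\theta,d\varphi_N\rangle .
\end{equation}
By the Cauchy--Schwarz inequality $m_N^2\le\mathcal E(\theta)\,m_N$, so $m_N\le\mathcal E(\theta)$. Let $N\to\infty$.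
\end{proof}

\subsection{Spreading the source over the leaves}

Lemma~\ref{lem:flow} bounds a quadratic form, not the off-diagonal value $g(x_0,l_n)$. With $\mu$ concentrated at $x_0$ it bounds $g(x_0,x_0)$, and hence $g(x_0,l_n)=g(l_n,x_0)\le g(x_0,x_0)$ by \eqref{eq:ratio}, but this bound does not decay in $n$. The way to decay is that, seen from $l_n$, all leaves of $D_n$ look alike. We may therefore replace the source $x_0$ by the uniform measure $\mu_n$ on $L_n$, and a flow from $3^n$ sources uses many bundles in parallel and has small energy. Define
\[
\varepsilon_n=s\Big(\sum_{k<n}\frac{3^{k-n}}{c_k}+\sum_{k\ge n}\frac1{c_k}\Big)\le s\sum_{k\ge0}\frac1{c_k}=\varepsilon_0,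
\]
which is finite by \eqref{H2}.

\begin{lemma}\label{lem:eps}
For every $n\ge0$, $\ \sum_{x,y}\mu_n(x)\mu_n(y)g(x,y)\le\varepsilon_n$. In particular $g(x_0,x_0)\le\varepsilon_0$, and the walk is transient.
\end{lemma}

\begin{proof}
Let $\theta$ send mass $3^{-n}$ from each leaf of $D_n$ up the upper tree to $u_n$, and then the total mass $1$ along $u_n,u_{n+1},\dots$, always split equally over the paths of a bundle; $\theta$ vanishes on all other edges. At every vertex other than the leaves of $D_n$, what enters also leaves, so $\operatorname{div}\theta=\mu_n$. A bundle between heights $k$ and $k+1$ that carries mass $a$ has $sc_k$ edges, each with flow $a/c_k$, and so contributes $sa^2/c_k$ to the energy. For $k<n$ there are $3^{n-k}$ such bundles in $D_n$, one above each $k$-block, and each carries the mass $3^{k-n}$ of the $3^k$ leaves below it; together they contribute $s\,3^{k-n}/c_k$. For $k\ge n$ the bundle from $u_k$ to $u_{k+1}$ carries mass $1$ and contributes $s/c_k$. Hence $\mathcal E(\theta)=\varepsilon_n$, and Lemma~\ref{lem:flow} applies. For $n=0$ the measure $\mu_0$ is concentrated at $x_0$.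
\end{proof}

\begin{lemma}\label{lem:offdiag}
For every $n\ge1$, $\ g(x_0,l_n)\le\varepsilon_n$.
\end{lemma}

\begin{proof}
Fix a $k$-block of $D_n$ with $1\le k\le n$ and permute its three $(k-1)$-blocks, each together with its bundle and its lower path, leaving every other vertex fixed. This is an automorphism of the graph $M_\omega$ (it need not respect the embedding, which the walk does not see). It fixes $l_n$ and maps $L_n$ to itself. It changes the address coordinate $a_k$ of the leaves of that $k$-block and no other coordinate, so these automorphisms generate a group $\Gamma$ that acts transitively on $L_n$. The function $g$ is invariant under $\Gamma$.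

Let $\varphi(y)=\sum_x\mu_n(x)g(x,y)$. Since $\Gamma$ fixes $l_n$, the value $g(x,l_n)$ is the same for all $x\in L_n$, so $g(x_0,l_n)=\varphi(l_n)$. Since $\Gamma$ preserves $\mu_n$, the function $\varphi$ is constant on $L_n$, and its value $m$ there equals $\sum_y\mu_n(y)\varphi(y)\le\varepsilon_n$ by Lemma~\ref{lem:eps}. It remains to show that $\varphi\le m$ everywhere. By the symmetry of $g$, and because all leaves have degree $c_0+1$,
\[
\varphi(y)=\sum_{x\in L_n}\frac{G(y,x)}{3^n(c_0+1)}=\frac{\mathbb E_y[\text{number of visits to }L_n]}{3^n(c_0+1)} .
\]
The strong Markov property at the first visit to $L_n$ gives $\varphi(y)=\mathbb P_y(\text{hit }L_n)\,m\le m$.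
\end{proof}

\begin{lemma}\label{lem:hit}
For every $n\ge1$, $\ \mathbb P_{x_0}(\text{hit }l_n)\le4\varepsilon_n/\ell_{n-1}$.
\end{lemma}

\begin{proof}
Four paths with interior vertices of degree $2$ emanate from $l_n$, three of length $\ell_{n-1}$ and one of length $\ell_n$. The first step from $l_n$ enters each with probability $\frac14$. In a path of length $\ell$ the walk almost surely reaches one of the two ends, and by gambler's ruin it reaches the far end before $l_n$ with probability $1/\ell$. A walk that never returns to $l_n$ must do so. As $\ell_n\ge\ell_{n-1}$,
\[
\deg(l_n)\,p_{l_n}\le\frac3{\ell_{n-1}}+\frac1{\ell_n}\le\frac4{\ell_{n-1}} .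
\]
Hence $g(l_n,l_n)=1/(\deg(l_n)\,p_{l_n})\ge\ell_{n-1}/4$, and the claim follows from \eqref{eq:ratio} and Lemma~\ref{lem:offdiag}.
\end{proof}

\subsection{The complement of the trace}

\begin{proposition}\label{prop:trace}
Suppose that, in addition to \eqref{H2},
\begin{equation}\tag{H3}\label{H3}
\sum_{n\ge1}\frac{\varepsilon_n}{\ell_{n-1}}<\infty .
\end{equation}
Then for every $\omega$ and every vertex $x$ of $M_\omega$, $\mathbb P_x$-almost surely the complement of the trace has exactly one infinite component.
\end{proposition}

\begin{proof}
Let $A$ be the event that $l_n$ is visited for infinitely many $n$. By Lemma~\ref{lem:hit}, \eqref{H3} and the Borel--Cantelli lemma, $\mathbb P_{x_0}(A)=0$. If the part of the walk after its first visit to $x$ visits infinitely many $l_n$, then so does the whole walk. By the strong Markov property $0=\mathbb P_{x_0}(A)\ge\mathbb P_{x_0}(\text{hit }x)\,\mathbb P_x(A)$, and $\mathbb P_{x_0}(\text{hit }x)>0$ since the graph is connected. So $\mathbb P_x(A)=0$, and $\mathbb P_x$-almost surely there is $N\ge1$ such that $x\in V(D_N)$ and no $l_n$ with $n\ge N$ is visited.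

\emph{Existence.} For $n\ge N$ the interior of the path from $l_n$ to $l_{n+1}$ lies outside $D_N$, so it does not contain the starting point, and it can be entered only from $l_n$ or $l_{n+1}$. It is therefore not visited. The part $R$ of the lower spine from $l_N$ on is thus a ray in the complement of the trace.

\emph{Uniqueness.} For $n\ge N$ the walk starts in the finite set $V(D_n)$ and leaves it by transience. By \eqref{eq:cut} it leaves from $u_n$ or from $l_n$, and $l_n$ is not visited, so $u_n$ is visited. Let $\mathcal C$ be an infinite component of the complement, and take $n\ge N$ so large that $\mathcal C$ meets $V(D_n)$. Being infinite and connected, $\mathcal C$ contains an edge between $V(D_n)$ and its complement, hence contains $u_n$ or $l_n$. It cannot contain $u_n$, so it contains $l_n\in R$. Thus $\mathcal C$ is the component of $R$.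
\end{proof}

\begin{remark}
The walk avoids the far spine, not the lower tree. For $c_k=2^k$, $\ell_k=s=1$, the signed height of the walk on $M_\omega$ is the irreducible Markov chain on $\mathbb Z$ of Section~\ref{sec:race}, which is biased toward $0$ on both sides and hence recurrent. So the walk makes infinitely many visits to lower vertices of each height $n$; among the infinitely many such vertices, $l_n$ is one that it misses when $n$ is large.
\end{remark}

\begin{remark}\label{rem:H2}
Condition \eqref{H2} cannot be dropped: if $\sum_k1/c_k=\infty$, the walk is recurrent and the complement of the trace is empty. Indeed, take $\mu$ concentrated at $x_0$ in the proof of Lemma~\ref{lem:flow}. Summing $\operatorname{div}d\varphi_N=\mu$ over $V(D_n)$, $n\le N$, shows that $d\varphi_N$ sends total flow $1$ through the $c_n+1$ edges in \eqref{eq:cut}, which costs energy at least $1/(c_n+1)$ by Cauchy--Schwarz. These edge sets are disjoint for different $n$, so \eqref{eq:energy} gives $g_N(x_0,x_0)\ge\sum_{n\le N}1/(c_n+1)\ge\frac12\sum_{n\le N}1/c_n\to\infty$.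
\end{remark}

\section{Choice of the parameters}

For any parameters satisfying \eqref{H1}, Lemma~\ref{lem:map}, Proposition~\ref{prop:unimod}, formula \eqref{eq:deg} and Proposition~\ref{prop:parabolic} show that $(M,\rho)$ is an infinite, simply connected, unimodular random rooted map with finite faces, $\mathbb E[\deg\rho]<\infty$ and $\mathbb E[\kappa(\rho)]=0$. It remains to satisfy \eqref{H2} and \eqref{H3}. There are two ways to make \eqref{H3} hold: let $\varepsilon_n$ decay fast, or let $\ell_n$ grow fast.

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Take $c_k=2^k$, $\ell_k=1$, $s=1$. Then \eqref{H1} and \eqref{H2} hold, and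
\[
\varepsilon_n=3^{-n}\sum_{k<n}\Big(\frac32\Big)^k+\sum_{k\ge n}2^{-k}\le3^{-n}\cdot2\Big(\frac32\Big)^n+2\cdot2^{-n}=4\cdot2^{-n},
\]
so \eqref{H3} holds, and Proposition~\ref{prop:trace} provides the infinite component. Here $w_k=2$ for $k\ge1$, so $Z=1+2\sum_{k\ge1}3^{-k}=2$, and $3c_{k-1}+c_k=\frac52\,2^k$. By \eqref{eq:deg},
\[
\mathbb E[\deg\rho]=\frac12\Big(2+\frac52\sum_{k\ge1}\Big(\frac23\Big)^k+4\sum_{k\ge1}3^{-k}\Big)=\frac12\,(2+5+2)=\frac92 .\qedhere
\]
\end{proof}

For Theorem~\ref{thm:strong} the degrees should be as small as possible. The root is $u_k$ with probability $3^{-k}/Z$ and then has degree at least $c_k$, so we want $c_k$ to grow slowly, and by Remark~\ref{rem:H2} it must grow fast enough for \eqref{H2}. The choice $c_k\approx k\psi(k)$ meets both demands. For such $c_k$ the numbers $\varepsilon_n$ need not be summable: $\sum_n\varepsilon_n\ge\sum_n\sum_{k\ge n}1/c_k=\sum_k(k+1)/c_k$, which diverges when $c_k\le2(k+1)(1+\log(k+1))^2$. We compensate by lengthening the lower paths, which adds only vertices of degree $2$. With $\ell_k=2^k$ the bound $\varepsilon_n\le\varepsilon_0$ is enough.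

\begin{proof}[Proof of Theorem~\ref{thm:strong}]
The function $\psi_1(t)=\min(\psi(t),(1+\log t)^2)$ is nondecreasing, is at least $1$, and satisfies $\frac1{j\psi_1(j)}\le\frac1{j\psi(j)}+\frac1{j(1+\log j)^2}$, so it fulfills the hypotheses. Since $\psi_1\le\psi$, the tail bound for $\psi_1$ implies the one for $\psi$. We may thus assume that $\psi(t)\le(1+\log t)^2$.

Take $s=2$, $\ell_k=2^k$ and $c_k=\lceil(k+1)\psi(k+1)\rceil$. Both sequences are nondecreasing. Condition \eqref{H1} holds because $c_k\le(k+1)(1+\log(k+1))^2+1$, and \eqref{H2} holds because $\sum_k1/c_k\le\sum_{j\ge1}\frac1{j\psi(j)}$. Also $\sum_{n\ge1}\varepsilon_n/\ell_{n-1}\le\varepsilon_0\sum_{n\ge1}2^{-(n-1)}<\infty$, which is \eqref{H3}. Part (i) follows from Lemmas \ref{lem:geom} and \ref{lem:map} and Proposition~\ref{prop:unimod}, and part (iii) from Proposition~\ref{prop:trace}.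

For part (ii) let $t>4c_0$. Then $t>4$ and $t>c_0+1$, so by the list of degrees in Section~\ref{sec:curv}, $\deg\rho\ge t$ forces $\rho=u_k$ for some $k\ge1$ with $t\le3c_{k-1}+c_k\le4c_k$; here we use that $(c_k)$ is nondecreasing. Let $j=\min\{k:4c_k\ge t\}$, which exists as $c_k\to\infty$ and is at least $1$ as $4c_0<t$. Since $\mathbb P(\rho=u_k)=3^{-k}/Z\le3^{-k}$,
\[
\mathbb P(\deg\rho\ge t)\le\sum_{k\ge j}3^{-k}=\tfrac32\,3^{-j}.
\]
To bound $j$ from below, note that
\[
t\le4c_j\le4\big((j+1)\psi(j+1)+1\big)\le8(j+1)\psi(j+1)\le16\,j\,\psi(j+1).
\]
If $j+1\le t$, then $\psi(j+1)\le\psi(t)$ and so $j\ge t/(16\psi(t))$. If $j+1>t$, then $j>t-1\ge t/16\ge t/(16\psi(t))$, since $t>4$ and $\psi\ge1$. In both cases $\mathbb P(\deg\rho\ge t)\le\frac32\exp(-ct/\psi(t))$ with $c=(\log3)/16$. For $1\le t\le4c_0$ we have $\exp(-ct/\psi(t))\ge\exp(-4cc_0)$, so the bound holds for all $t\ge1$ with $C=\max(\frac32,e^{4cc_0})$.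

Finally, since $\psi(t)\le(1+\log t)^2$, for $\alpha<1$,
\[
\mathbb E\big[\exp(\deg(\rho)^\alpha)\big]\le C\sum_{t\ge1}\exp\Big(t^\alpha-\frac{ct}{(1+\log t)^2}\Big)<\infty,
\]
because the exponent is at most $-\sqrt t$ for large $t$. The case $\alpha=\frac12$ gives all polynomial moments, as $t^p\le C_p\,e^{\sqrt t}$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{AHNR}
Omer Angel, Tom Hutchcroft, Asaf Nachmias, and Gourab Ray,
\emph{Hyperbolic and Parabolic Unimodular Random Maps},
arXiv:1612.08693 (2016).

\bibitem{GGN}
Gurel-Gurevich and Nachmias,
\emph{Recurrence of planar graph limits},
Ann. of Math. \textbf{177} (2013).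

\end{thebibliography}
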